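# Stars in the complement: graphs whose vertices share the same small betweenness

## The four-cycle, the five-cycle, and complements of stars

Take the four-cycle with vertices $1,2,3,4$ in cyclic order. The only nonadjacent pairs are $\{1,3\}$ and $\{2,4\}$. There are two shortest paths from $1$ to $3$, one through $2$ and one through $4$, so vertex $2$ carries half of the traffic between $1$ and $3$. It carries nothing else: adjacent vertices need no intermediary, and a pair that contains $2$ is not credited to $2$. So vertex $2$ has score $\frac12$, and by symmetry so does every vertex.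

Now take the five-cycle. It has five nonadjacent pairs, and each has exactly one common neighbor. Each vertex is the unique middle point for exactly one pair, namely its two neighbors. So every vertex has score $1$.

The score is betweenness centrality. Throughout, $G$ is a finite, simple, undirected, connected graph.

**Definition (betweenness).** For a vertex $v$ of $G$,
$$B(v)=\sum_{\{s,t\}}\frac{\sigma_{st}(v)}{\sigma_{st}},$$
where the sum is over unordered pairs of distinct vertices $s,t$ different from $v$, $\sigma_{st}$ is the number of shortest $s$–$t$ paths, and $\sigma_{st}(v)$ is the number of those that pass through $v$.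

**Definition (BUG).** $G$ is betweenness-uniform, or a BUG, if all its vertices have the same betweenness. The common value is the betweenness of the BUG. A low-betweenness BUG is a BUG with betweenness smaller than $1$.

The path on three vertices is not a BUG: its middle vertex has betweenness $1$ and its ends have betweenness $0$. Complete graphs are BUGs with betweenness $0$.

Look at the examples in the complement $\bar G$, which may be disconnected. The complement of the four-cycle is two disjoint edges. The complement of the five-cycle is again a five-cycle. Call $K_{1,\ell}$ with $\ell\ge 0$ a *star*; so $K_{1,0}$ is a single vertex and $K_{1,1}$ a single edge. Two disjoint edges are two copies of the star $K_{1,1}$, and this generalizes. Let $\bar G$ be the disjoint union $kK_{1,\ell}$ of $k\ge2$ copies of $K_{1,\ell}$. The nonadjacent pairs of $G$ are the pairs (center, leaf) inside one star. Another leaf of the same star is not a common $G$-neighbor of such a pair, since it is not $G$-adjacent to the center. Hence the common $G$-neighbors of the pair are exactly the $(k-1)(\ell+1)$ vertices of the other stars, and each receives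 credit $\frac1{(k-1)(\ell+1)}$. A vertex $v$ is credited by the $(k-1)\ell$ pairs that lie in stars other than its own. So
$$B(v)=\frac{(k-1)\ell}{(k-1)(\ell+1)}=\frac{\ell}{\ell+1}$$
for every $v$. This gives BUGs with betweenness $0,\frac12,\frac23,\frac34,\dots$, all below $1$. The five-cycle, whose complement is not made of stars, sits exactly at $1$. Are unions of equal stars the only complements that occur below $1$?

## The two theorems

The problem comes from Babak Ghanbari, David Hartman, Vít Jelínek, Aneta Pokorná, Robert Šámal, Pavel Valtr, "Structure of betweenness uniform graphs with low values of betweenness centrality", arXiv:2401.00347 (2024). It is stated there as a conjecture: the complement of every low-betweenness BUG is a disjoint union of stars of the same size. Two facts are quoted with it as known: the value $\frac{\ell}{\ell+1}$ just computed, and the statement that every BUG with betweenness $\alpha\le 9/10$ has $\alpha=\ell/(\ell+1)$ for some integer $\ell\ge0$, with every component of its complement isomorphic to $K_{1,\ell}$. The proof below does not rely on either. The conjecture is true.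

**Theorem 1.** If $G$ is a BUG with betweenness $\beta<1$, then $\bar G$ is a disjoint union of copies of one star $K_{1,\ell}$, $\ell\ge0$.

One can also say exactly what happens at $1$. Recall that a graph is *complete multipartite* if its vertices split into classes so that two vertices are adjacent exactly when they lie in different classes; equivalently, "equal or nonadjacent" is an equivalence relation. For example, $K_{1,1,2}$, with classes $\{a\},\{b\},\{c,d\}$, is $K_4$ with the edge $cd$ removed.

**Theorem 2.** A graph $G$ is a BUG with betweenness exactly $1$ if and only if $\bar G$ is one of the following: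

* (a) $kK_3$ with $k\ge2$;
* (b) a disjoint union of cycles, each of length $\ge4$, on $n\ge5$ vertices in total;
* (c) $K\sqcup(f-c)K_{1,f-1}$, where $K$ is a connected complete multipartite graph with $c$ vertices, $f$ edges and $f>c$ (that is, $K$ is not a star, not $K_3$ and not $K_{2,2}$).

For example, the complements of $K_{1,1,2}\sqcup K_{1,4}$ (here $n=9$) and of $K_4\sqcup2K_{1,5}$ (here $n=16$) are BUGs with betweenness $1$. So the conclusion of Theorem 1 fails as soon as "$<1$" is replaced by "$\le1$", and it can fail with stars and non-stars side by side in $\bar G$. Any proof of Theorem 1 has to be precise enough to stop exactly there.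

## Diameter two and a weight on each edge of the complement

Let $n=|V(G)|$ and $H=\bar G$. Neighborhoods $N(\cdot)$ and degrees $d(\cdot)$ are taken in $H$ unless the contrary is said. Summing $\sigma_{st}(v)/\sigma_{st}$ over $v$ for a fixed pair gives the average number of interior vertices of a shortest $s$–$t$ path, and each such path has $d_G(s,t)-1$ of them. Hence
$$\sum_vB(v)=\sum_{\{s,t\}}\bigl(d_G(s,t)-1\bigr).\tag{1}$$

The first lemma removes long distances, so that only common neighbors matter.

**Lemma 3.** A BUG with betweenness $\beta\le1$ has diameter at most $2$.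

*Proof.* Suppose $d_G(s,t)\ge3$. No vertex is $G$-adjacent to both $s$ and $t$, so each of the $n-2$ vertices $w\ne s,t$ forms a nonadjacent pair with $s$ or with $t$. Such a pair contributes at least $1$ to the right side of (1), and $\{s,t\}$ contributes at least $2$. So $n\beta\ge(n-2)+2=n$, that is, $\beta\ge1$.

It remains to exclude $\beta=1$. Then equality holds, so the only nonadjacent pairs are $\{s,t\}$ and, for each $w$, exactly one of $\{s,w\},\{t,w\}$. In particular any two vertices other than $s,t$ are $G$-adjacent, so the $G$-neighborhood of $s$ (which does not contain $t$) is a clique. A shortest path with $s$ in its interior would have two nonadjacent $G$-neighbors of $s$ next to $s$. There is none, so $B(s)=0\ne1$, a contradiction. $\square$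

Now the diameter is at most $2$, and everything can be read off from $H$. A nonadjacent pair of $G$ is an edge $e=st$ of $H$.

**Definition (edge data).** For an edge $e=st$ of $H$ put $N(e)=N(s)\cup N(t)$ and $m_e=|N(e)|$. Since $s\in N(t)$ and $t\in N(s)$, the set $N(e)$ contains $s$ and $t$. Write $e\sim v$ if $v\in N(e)$; equivalently, $e$ has an endpoint in $N(v)$. Let $q_v$ be the number of edges $e\sim v$. When $m_e<n$, put $w_e=\frac1{n-m_e}>0$. Finally
$$W=\sum_ew_e,\qquad D(v)=\sum_{e\sim v}w_e .$$

**Lemma 4.** If $G$ has diameter $\le2$, then $m_e<n$ for every edge $e$ of $H$, $B(v)=W-D(v)$ for all $v$, and $\sum_vB(v)=|E(H)|$. Conversely, if $H$ is a graph with $m_e<n$ for all edges $e$ and $D(v)$ is constant, then $\bar H$ is connected and is a BUG with betweenness $|E(H)|/n$.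

*Proof.* Let $e=st$ be an edge of $H$. A vertex is a common $G$-neighbor of $s$ and $t$ exactly when it is different from both and $H$-adjacent to neither, that is, when it lies outside $N(e)$. So there are $n-m_e$ common $G$-neighbors. If the diameter is $\le2$, this number is positive. The shortest $s$–$t$ paths then correspond to the common neighbors, so $v$ lies on a fraction $w_e$ of them if $v\notin N(e)$ and is an interior vertex of none if $v\in N(e)$. Pairs adjacent in $G$ contribute nothing. Hence $B(v)=\sum_{e\not\sim v}w_e=W-D(v)$. In (1) each edge of $H$ contributes $1$ and every other pair $0$, so $\sum_vB(v)=|E(H)|$.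

Conversely, if $m_e<n$ for all $e$, then every nonadjacent pair of $\bar H$ has a common neighbor, so $\bar H$ is connected of diameter $\le2$. The first part applies, $B(v)=W-D(v)$ is constant, and the constant is $|E(H)|/n$. $\square$

Two examples. For $H=C_5$, a vertex $v$ with neighbors $u,w$ has $e\sim v$ for the four edges at $u$ or $w$. Each edge has $m_e=4$ and $w_e=1$, so $W=5$, $D(v)=4$ and $B(v)=1$, as before. For $H=K_{1,1,2}\sqcup K_{1,4}$ we have $n=9$. Every edge of $K_{1,1,2}$ has all four vertices of that component in $N(e)$; for instance $N(a)\cup N(c)=\{b,c,d\}\cup\{a,b\}$. So its five edges have $m_e=4$, $w_e=\frac15$, and each is $\sim$ every vertex of the component: $D=5\cdot\frac15=1$ there. The four edges of the star have $m_e=5$, $w_e=\frac14$, and $D=4\cdot\frac14=1$ there too. So $D$ is constant and the betweenness is $|E(H)|/n=9/9=1$. The two components balance: one has more edges, the other has heavier ones.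

**From now on $G$ is a BUG of diameter $\le2$**, $\beta=|E(H)|/n$ is its betweenness, and $D$ is the common value of $D(v)$.

## Leaves, stars, and the excess count

If $\beta<1$, then $H$ has fewer edges than vertices, so some component of $H$ is a tree and has a leaf or is a single vertex. The next lemma shows how rigid that is.

**Lemma 5.** Suppose $H$ has an edge.

(i) $H$ has no isolated vertex.

(ii) Every component of $H$ containing a vertex of degree $1$ is a star.

(iii) All star components are isomorphic to one $K_{1,\ell}$, $\ell\ge1$. If one exists, then $D=\ell/(n-\ell-1)$.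

*Proof.* (i) If $v$ is isolated, no edge has an endpoint in $N(v)=\emptyset$, so $D(v)=0$. But an endpoint $s$ of an edge $st$ has $st\sim s$, so $D(s)>0$.

(ii) Let $N(v)=\{u\}$. The edges $\sim v$ are exactly the edges at $u$. Each of them has its other endpoint in $N(u)$, so it is also $\sim u$. As $D(u)=D(v)$ and all weights are positive, there are no further edges $\sim u$: every edge with an endpoint in $N(u)$ contains $u$. So the neighbors of $u$ have no other neighbors, and the component is a star centered at $u$.

(iii) By (i), a star component is $K_{1,\ell}$ with $\ell\ge1$. For each of its $\ell$ edges, $N(e)$ is the whole component. So $m_e=\ell+1$, and each edge is $\sim$ every vertex of the component. Hence $D=\ell/(n-\ell-1)$. Here $\ell+1<n$ by Lemma 4, and $\ell\mapsto\ell/(n-\ell-1)$ is strictly increasing for $0\le\ell<n-1$, so $D$ determines $\ell$. $\square$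

So if $H$ has an edge, it consists of $b\ge0$ copies of some $K_{1,\ell}$ with $\ell\ge1$ and of components $C_1,\dots,C_p$ ($p\ge0$) of minimum degree at least $2$. Put
$$c_i=|V(C_i)|,\quad f_i=|E(C_i)|,\quad x_i=f_i-c_i\ge0,\quad X=\sum_ix_i .$$
Here $x_i\ge0$ because $x_i=\frac12\sum_{u\in C_i}(d(u)-2)$. A star has one edge fewer than vertices, so
$$|E(H)|-n=X-b.\tag{2}$$
Thus $\beta<1$ means $b>X$, and $\beta\le1$ means $b\ge X$. Theorem 1 says that $b>X$ forces $p=0$. The enemy is a mixture: stars together with components of minimum degree $\ge2$.

Try the simplest mixtures by hand, those in which some $C_i$ is a cycle. A vertex $v$ on a triangle component has $e\sim v$ for all three edges, each with $m_e=3$, so $D(v)=\frac3{n-3}$. On a cycle of length $\ge4$, the edges $\sim v$ are the four edges at the two neighbors of $v$, and each edge $st$ has $N(st)$ consisting of $s$, $t$ and the vertices just before and after them, so $m_e=4$ and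
$$D(v)=\tfrac3{n-3}\ \text{ on a triangle},\qquad D(v)=\tfrac4{n-4}\ \text{ on a cycle of length}\ge4.\tag{3}$$
If a star $K_{1,\ell}$ is present, the triangle needs $3(n-\ell-1)=\ell(n-3)$, that is, $(3-\ell)n=3$, which is impossible because $n\ge3+2$. The longer cycle needs $(4-\ell)n=4$, which is impossible because $n\ge4+2$. So cycles never mix with stars. For larger components a divisibility accident cannot be the reason, since $K_{1,1,2}\sqcup K_{1,4}$ does balance.

## Averaging over a component without leaves

Suppose $b\ge1$ and let $C$ be one of the $C_i$, with $c$ vertices, $f$ edges and $x=f-c$. The natural first move is to sum the condition $D(v)=\ell/(n-\ell-1)$ over all $v\in C$. Put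
$$\mu=\frac1f\sum_{e\in E(C)}m_e\le c,\qquad \bar q=\frac1c\sum_{v\in C}q_v .$$

**Lemma 6.** If $b\ge1$, then
$$\bar q=\frac{f\mu}{c},\tag{4}$$
$$\bar q\,(n-\ell-1)\le\ell\,(n-\mu),\tag{5}$$
$$x\ge\bar q-\mu.\tag{6}$$

*Proof.* Count the pairs $(e,v)$ with $e\in E(C)$ and $e\sim v$; here $v\in N(e)\subseteq V(C)$. By edges the count is $\sum_em_e=f\mu$, by vertices it is $c\bar q$. This is (4).

Summing $D(v)=D$ over $v\in C$ counts $w_e$ once for each of the $m_e$ vertices in $N(e)$. The function $m\mapsto\frac m{n-m}=\frac n{n-m}-1$ is convex on $[0,n)$, so Jensen's inequality (the average of the values is at least the value at the average) gives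
$$\frac{c\,\ell}{n-\ell-1}=\sum_{e\in E(C)}\frac{m_e}{n-m_e}\ge\frac{f\mu}{n-\mu}.$$
Multiply by the positive denominators, divide by $c$ and use (4) to get (5).

Finally $x\ge0$ and $\mu\le c$, so $x\ge\frac\mu cx=\frac{\mu}{c}(f-c)=\frac{f\mu}c-\mu=\bar q-\mu$. $\square$

How far does this go? We want to contradict $b>X$, so we want an upper bound on $b$ that is no larger than the lower bound (6) on $x$. Write $\bar q=\ell+\delta$. Then (5) reads $\delta n\le\bar q(\ell+1)-\ell\mu$. If $\delta>0$, insert $n\ge b(\ell+1)+c\ge b(\ell+1)+\mu$ to get $\delta b(\ell+1)\le\bar q(\ell+1)-(\ell+\delta)\mu=\bar q(\ell+1-\mu)$, that is,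
$$b\le\frac{\ell+\delta}{\delta(\ell+1)}\,(\ell+1-\mu),\qquad\text{while}\qquad x\ge\ell+\delta-\mu .$$
The factor in front is at most $1$ exactly when $\delta\ge1$, and then $b\le\ell+1-\mu\le x\le X$, which is what we want. When $\delta$ is between $0$ and $1$ the factor exceeds $1$ and the bounds may not meet: with $\ell=10$, $\mu=8$, $\delta=\frac12$ they read $b\le\frac{10.5\cdot3}{5.5}=5.7\ldots$ and $x\ge2.5$, which leaves room for $x=3$, $b=5$. With $\delta=0$, (5) says only $\mu\le\ell+1$ and puts no bound on $b$ at all. So averaging stalls unless we know $\bar q\ge\ell+1$.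

Here integrality helps. Each $q_v$ is an integer, so it is enough to show $q_v>\ell$ for every $v\in C$. To see when that holds, compare $q_v$ and $\ell$ directly. Put
$$y=n-\ell-1=(b-1)(\ell+1)+\sum_ic_i>0,\qquad\text{so } D=\frac\ell y .$$
For $v\in C$ we have $\sum_{e\sim v}(n-m_e)w_e=q_v$ and $\sum_{e\sim v}(n-\ell-1)w_e=yD=\ell$. Subtracting,
$$q_v-\ell=\sum_{e\sim v}(\ell+1-m_e)\,w_e .\tag{7}$$
If every edge of $C$ has $m_e\le\ell$, every term is positive and $q_v\ge\ell+1$. In the example $K_{1,1,2}\sqcup K_{1,4}$ we have $\ell=4$, $m_e=4$ and $q_v=5$, and (7) reads $1=5\cdot1\cdot\frac15$: just enough. So the missing piece is a statement about single edges: *no edge of $C$ has $m_e\ge\ell+1$.* The reason to believe it is that an edge with large $m_e$ has an endpoint $s$ of large degree. That makes $q_s$ large, while (7) keeps $q_s-\ell$ small. It also makes $x$ large, so there are many stars, so $y$ is large and the weights are small, which squeezes (7) further.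

## The key proposition on mixed complements

**Proposition 7.** Suppose $b\ge1$, $p\ge1$ and $b\ge X$. Then $p=1$ and $b=X$. Moreover $C=C_1$, with $c$ vertices and $f$ edges, is complete multipartite, $\ell=f-1$ and $b=f-c$.

Let $C$ be any one of the $C_i$, with $c,f,x$ as above; so $x\le X\le b$. Every edge $e=st$ of $C$ has $m_e\ge3$, because $s$ has a neighbor besides $t$.

### Large edge neighborhoods are impossible

**Step A.** *The purpose is to show that $m_e\le\ell$ for every edge $e$ of $C$.* Suppose to the contrary that $e=st$ has $M:=m_{st}\ge\ell+1$, named so that $a:=d(s)\ge d(t)$. Let $\tau$ be the number of common neighbors of $s$ and $t$. Then $a+d(t)=M+\tau$, hence $2a\ge M$ and $a\ge M/2$. Put $k=q_s-\ell$.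

**Step A1: a lower bound on $k$.** *We count edges $\sim s$, to show that $q_s$ exceeds $\ell$ substantially.* There are $a+d(t)-1=M+\tau-1$ edges at $s$ or $t$. All are $\sim s$: an edge at $s$ has its other end in $N(s)$, and an edge at $t$ contains $t\in N(s)$. Now consider the set $N(s)\setminus(\{t\}\cup N(t))$, which has $a-1-\tau$ elements. Each of them has degree $\ge2$ and is not adjacent to $t$, so it lies on an edge avoiding $s$ and $t$. Such an edge is $\sim s$ and contains at most two vertices of the set. So there are at least $\frac{a-1-\tau}2$ of these edges, and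
$$q_s\ge M+\tau-1+\frac{a-1-\tau}2=M-1+\frac{a-1+\tau}2 .\tag{8}$$
Since $a\ge2$ and $M\ge\ell+1$, this gives $q_s\ge\ell+\frac12$, so $k\ge1$. Since $a\ge M/2\ge\frac{\ell+1}2$, it also gives $k\ge\frac{a-1}2\ge\frac{\ell-1}4$.

**Step A2: a lower bound on $b$.** *We show that a large $M$ forces many edges in $C$, hence many stars.* All degrees in $C$ are at least $2$, so
$$b\ge x=\frac12\sum_{u\in C}(d(u)-2)\ge\frac{d(s)+d(t)-4}2=\frac{M+\tau-4}{2}\ge\frac{M-4}2\ge\frac{\ell-3}2 .$$

**Step A3: a lower bound on $y$.** *We want the weights to be small.* Since $c\ge M\ge\ell+1$, we get $y\ge(b-1)(\ell+1)+c\ge b(\ell+1)$.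

**Step A4: an upper bound on $k$.** *We read (7) at $v=s$.* If $\ell=1$, every term of (7) is $(2-m_e)w_e<0$, because $m_e\ge3$; this contradicts $k\ge1$. So $\ell\ge2$. The edge $st$ is $\sim s$ and its term is $(\ell+1-M)w_{st}\le0$. Every other term is at most $(\ell-2)w_e$. The weights of these other edges sum to $D-w_{st}$, and $w_{st}=\frac1{n-M}\ge\frac1{n-\ell-1}=\frac1y$. Hence
$$k\le(\ell-2)(D-w_{st})\le\frac{(\ell-2)(\ell-1)}y .\tag{9}$$
If $a\ge3$, this is strict: choose $u\in N(s)\setminus\{t\}$; the edge $su$ is $\sim s$ and $m_{su}\ge|N(s)\cup\{s\}|=a+1\ge4$, so its term is at most $(\ell-3)w_{su}<(\ell-2)w_{su}$.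

**Step A5: only $\ell=4$ and $\ell=5$ survive.** *We play the bounds against each other.* By A3 and (9),
$$kb(\ell+1)\le ky\le(\ell-1)(\ell-2).$$
Since $kb\ge1$, we get $\ell+1\le(\ell-1)(\ell-2)$, that is, $\ell^2-4\ell+1\ge0$. The values $\ell=2,3$ give $-3,-2$, so $\ell\ge4$. Then $M\ge5$, so $a\ge3$, and (9) is strict:
$$kb<\frac{(\ell-1)(\ell-2)}{\ell+1}.\tag{10}$$
With $k\ge\frac{\ell-1}4$ from A1 and $b\ge\frac{\ell-3}2$ from A2, (10) yields $\frac{(\ell-1)(\ell-3)}8<\frac{(\ell-1)(\ell-2)}{\ell+1}$, so $(\ell-3)(\ell+1)<8(\ell-2)$, that is, $\ell^2-10\ell+13<0$. The roots are $5\pm\sqrt{12}$, and $5+\sqrt{12}<9$, so $\ell\le8$. Now use that $k$ and $b$ are integers.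

* For $\ell=6$: $k\ge\frac54$ and $b\ge\frac32$, so $k,b\ge2$ and $kb\ge4$; but (10) gives $kb<\frac{20}7<3$.
* For $\ell=7$: $k\ge\frac64$ and $b\ge2$, so $kb\ge4$; but (10) gives $kb<\frac{30}8<4$.
* For $\ell=8$: $k\ge\frac74$ and $b\ge\frac52$, so $k\ge2$, $b\ge3$ and $kb\ge6$; but (10) gives $kb<\frac{42}9<5$.

So $\ell\in\{4,5\}$, and (10) gives $kb<\frac65$ or $kb<2$ respectively. Hence $k=b=1$ and $q_s=\ell+1$.

**Step A6: the last configuration.** *We determine the graph near $s$ and contradict the constancy of $D$.* By (8),
$$\ell+1=q_s\ge M-1+\frac{a-1+\tau}2\ge\ell+\frac{a-1+\tau}2 ,$$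
and $a\ge3$. So equality holds everywhere: $M=\ell+1$, $a=3$, $\tau=0$. There are $M+\tau-1=\ell$ edges at $s$ or $t$, so exactly one further edge is $\sim s$.

Let $N(s)=\{t,u,u'\}$. As $\tau=0$, neither $u$ nor $u'$ is adjacent to $t$. Each has degree at least $2$, so each lies on an edge that avoids $s$ and $t$; that edge is $\sim s$, so it is the single further edge. Hence the further edge is $uu'$, and $u,u'$ have no other edges: $N(u)=\{s,u'\}$, $N(u')=\{s,u\}$. The edges $\sim u$ are those with an endpoint in $\{s,u'\}$, namely $st,su,su',uu'$, and all of these are $\sim s$. Since $d(t)\ge2$, there is an edge $tw$ with $w\ne s$; also $w\ne u'$, since $u'$ is not adjacent to $t$. The edge $tw$ is $\sim s$ because $t\in N(s)$, but it has no endpoint in $N(u)=\{s,u'\}$, so it is not $\sim u$. All weights are positive, so $D(u)<D(s)$, a contradiction. This proves Step A.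

### Averaging again, now with the integer gap

**Step B.** *The purpose is to run the averaging argument with $\bar q\ge\ell+1$ and to read off the equality case.* By Step A every term of (7) is positive, and there is at least one term, so $q_v>\ell$. As $q_v$ is an integer,
$$q_v\ge\ell+1\quad\text{for every }v\in C,\qquad\text{hence}\qquad\bar q\ge\ell+1.\tag{11}$$
Insert this in (5): $(\ell+1)(n-\ell-1)\le\ell(n-\mu)$, which rearranges to
$$n\le(\ell+1)^2-\ell\mu .$$
Now $n=b(\ell+1)+\sum_ic_i$ and $\sum_ic_i\ge c\ge\mu$, so
$$b(\ell+1)\le(\ell+1)^2-\ell\mu-\sum_ic_i\le(\ell+1)^2-\ell\mu-\mu=(\ell+1)(\ell+1-\mu),$$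
that is, $b\le\ell+1-\mu$. Together with (6), (11) and the hypothesis $b\ge X\ge x$ we obtain the closed chain
$$x\ \ge\ \bar q-\mu\ \ge\ \ell+1-\mu\ \ge\ b\ \ge\ X\ \ge\ x ,$$
so equality holds throughout.

**Step C: reading off the structure.** *We translate each equality.* First, $b=X$. Next, $b=\ell+1-\mu$ forces equality in $\sum_ic_i\ge c\ge\mu$. So $C$ is the only component of minimum degree $\ge2$, that is, $p=1$; and the average $\mu$ of the numbers $m_e\le c$ equals $c$, so $m_e=c$ for every $e\in E(C)$. Further, $\ell+1=\bar q=\frac{f\mu}c=f$ by (4), so $\ell=f-1$. And $b=x=f-c$.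

Finally, let $u,v,w\in C$ be distinct with $uv,vw\notin E(C)$. If $uw$ were an edge, then $v\notin N(u)\cup N(w)$, so $m_{uw}<c$, a contradiction. So $uw\notin E(C)$: "equal or nonadjacent" is an equivalence relation on $V(C)$, and $C$ is complete multipartite. This proves Proposition 7. $\square$

## Betweenness below one

*Proof of Theorem 1.* Let $G$ be a BUG with betweenness $\beta<1$. By Lemma 3 its diameter is at most $2$, and by Lemma 4 $|E(H)|=\beta n<n$. If $H$ has no edges, it is a disjoint union of copies of $K_{1,0}$. Otherwise (2) gives $b>X\ge0$, so $b\ge1$. If $p\ge1$, Proposition 7 applies and gives $b=X$, a contradiction. Hence $p=0$ and $H=bK_{1,\ell}$. $\blacksquare$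

Together with the converse, the BUGs with $\beta<1$ are exactly the complete graphs and the graphs $\overline{kK_{1,\ell}}$ with $k\ge2$, $\ell\ge1$. The case $\ell=0$ gives the complete graphs, which have betweenness $0$. For $\ell\ge1$, the graph $\overline{K_{1,\ell}}$ is disconnected, since the center of the star becomes isolated. For $k\ge2$ we have $m_e=\ell+1<n$ for all edges and $D(v)=\ell/(n-\ell-1)$ for all $v$, so by Lemma 4 the complement is a connected BUG with betweenness $\frac{k\ell}{k(\ell+1)}=\frac{\ell}{\ell+1}$.

## Betweenness exactly one

*Proof of Theorem 2, necessity.* Let $\beta=1$. By Lemmas 3 and 4 the diameter is at most $2$ and $|E(H)|=n$. So $H$ has an edge, and (2) gives $b=X$.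

**Case $b=0$.** *We show that $H$ is a union of cycles.* There are no stars, and all $x_i$ are $0$. From $0=x_i=\frac12\sum_{u\in C_i}(d(u)-2)$ with all $d(u)\ge2$, the connected graph $C_i$ is $2$-regular, so it is a cycle. The values of $D(v)$ are those in (3). They are never equal, since $3(n-4)=4(n-3)$ forces $n=0$. So all components are triangles, or all are cycles of length $\ge4$. By Lemma 4, $m_e<n$: in the first case $3<n$, so there are at least two triangles; in the second case $4<n$, so $n\ge5$. These are (a) and (b).

**Case $b\ge1$.** *We apply the key proposition.* If $p=0$, then $|E(H)|=n-b<n$, a contradiction. So $p\ge1$, and Proposition 7 applies because $b=X$. It says that $H$ consists of a connected complete multipartite graph $K=C_1$ with $c$ vertices and $f$ edges and of $f-c=b\ge1$ copies of $K_{1,f-1}$. This is (c).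

*Sufficiency.* By Lemma 4 it is enough to check that $m_e<n$ for all edges, that $D(v)$ is constant, and that $|E(H)|=n$.

For (a), $m_e=3<6\le n$, and for (b), $m_e=4<5\le n$. By (3), $D(v)$ equals $\frac3{n-3}$ throughout in (a) and $\frac4{n-4}$ throughout in (b). A disjoint union of cycles has as many edges as vertices.

For (c), $n=c+(f-c)f$. Since $f-c\ge1$, $H$ is disconnected, and $N(e)$ lies within one component, so $m_e<n$. In $K$, every edge $st$ has $N(st)=V(K)$: the endpoints $s,t$ lie in different classes, so any vertex $v$ lies outside the class of at least one of them and is adjacent to that one. Thus all $f$ edges of $K$ are $\sim$ every vertex of $K$, and for $v\in K$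
$$D(v)=\frac f{n-c}=\frac f{(f-c)f}=\frac1{f-c}.$$
In a star component $K_{1,f-1}$ each of the $f-1$ edges has $m_e=f$ and is $\sim$ every vertex of the star. Moreover $n-f=(f-c)f-(f-c)=(f-c)(f-1)$, so
$$D(v)=\frac{f-1}{n-f}=\frac{f-1}{(f-c)(f-1)}=\frac1{f-c}.$$
So $D$ is constant. Finally
$$|E(H)|=f+(f-c)(f-1)=f+(f-c)f-(f-c)=c+(f-c)f=n .$$

*The parenthetical remark in (c).* Let $K$ be connected and complete multipartite. If it has a vertex of degree $\le1$, then at most one vertex lies outside the class of that vertex. So $K$ is a single vertex or consists of a class and one more vertex; in either case it is a star, with $f=c-1$. Otherwise the minimum degree is at least $2$ and $f\ge c$, with equality exactly when $K$ is $2$-regular, that is, a cycle. The cycles of length $3$ and $4$ are $K_3$ and $K_{2,2}$. A cycle $v_1v_2\dots v_r$ with $r\ge5$ is not complete multipartite, since $v_4$ is adjacent to neither end of the edge $v_1v_2$. So $f>c$ means exactly that $K$ is not a star, not $K_3$ and not $K_{2,2}$. $\blacksquare$
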